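# Non-orientable surfaces in $B^4$ bounded by $T(2,n)$, and sums of squares

## 1. Double covers of $S^4$ branched along a non-orientable surface

Everything is smooth. Start with a closed, connected, non-orientable surface $S\subset S^4$ and its complement $Y=S^4\setminus S$. A loop in $Y$ bounds a disk in $S^4$ that meets $S$ transversally, so $H_1(Y;\mathbb Z)$ is generated by meridians of $S$. Alexander duality gives $H_1(Y;\mathbb Z)\cong H^2(S;\mathbb Z)=\mathbb Z/2$. Hence $Y$ has exactly one connected double cover $\tilde Y$, and a meridian lifts to a path that is not closed. Near $S$ this cover looks, normally to $S$, like $z\mapsto z^2$, so we can fill $S$ back in. The result is a closed oriented 4-manifold $X$, the **double cover of $S^4$ branched along $S$**. These notes turn on the passage from $S$ to $X$ and back. We first compute what $X$ is, numerically.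

**Definition (normal Euler number, closed case).** Let $S$ be a closed surface in an oriented 4-manifold. Take a generic section of its normal bundle. At each zero choose a local orientation of $S$. Together with the orientation of the 4-manifold it orients the normal plane, so the zero has a sign. Changing the local orientation changes both orientations, so the sign does not depend on the choice. The sum of the signs is $e(S)$. For orientable $S$ it is the self-intersection number.

**Fact (H)** (Hirzebruch, Atiyah–Singer). Let $X\to Z$ be a double cover of closed oriented 4-manifolds branched along a closed surface $S$, possibly non-orientable, and let $\tilde S\subset X$ be the lift of $S$. Write $\tilde S\cdot\tilde S$ for the normal Euler number of $\tilde S$. Then $\mathrm{sign}\,X=2\,\mathrm{sign}\,Z-\tilde S\cdot\tilde S$ and $e(S)=2\,\tilde S\cdot\tilde S$. In particular, for $Z=S^4$,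
$$\mathrm{sign}\,X=-\tfrac12 e(S). \tag{1}$$

**Example.** Complex conjugation on $\mathbb{CP}^2$ has fixed set $\mathbb{RP}^2$, and $\mathbb{CP}^2/\mathrm{conj}\cong S^4$ (Kuiper, Math. Ann. 208 (1974); Massey, Geom. Dedicata 2 (1973)). So $\mathbb{CP}^2$ is the double cover of $S^4$ branched along a copy of $\mathbb{RP}^2$. Let us check (1). Multiplication by $i$ identifies $T\mathbb{RP}^2$ with the normal bundle. If $(e_1,e_2)$ is a local orientation of $\mathbb{RP}^2$, then $(e_1,e_2,ie_1,ie_2)$ is opposite to the complex orientation $(e_1,ie_1,e_2,ie_2)$. So the normal Euler number of $\mathbb{RP}^2$ in $\mathbb{CP}^2$ is $-\chi(\mathbb{RP}^2)=-1$. Its image in $S^4$ has $e=-2$, and (1) reads $1=-\frac12(-2)$. The mirror image is a copy of $\mathbb{RP}^2$ in $S^4$ with $e=+2$.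

**Proposition 1.** Let $S\subset S^4$ be closed, connected and non-orientable, with double branched cover $X$. Then $b_1(X)=0$, $b_2(X)=2-\chi(S)$ and $\mathrm{sign}\,X=-e(S)/2$. In particular $|e(S)|\le 2(2-\chi(S))$, with equality exactly when $X$ is definite.

**Step 1: $H^1(\tilde Y;\mathbb F_2)=0$.** This step is the only place where the fundamental group matters. Since $H_1(Y;\mathbb Z)=\mathbb Z/2$, we have $H^1(Y;\mathbb F_2)=\{0,w\}$, and $w$ classifies $\tilde Y\to Y$. The Gysin (transfer) sequence of a double cover, with $\mathbb F_2$ coefficients, is
$$H^0(Y)\xrightarrow{\ \cup w\ }H^1(Y)\to H^1(\tilde Y)\to H^1(Y)\xrightarrow{\ \cup w\ }H^2(Y).$$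
The first map sends $1$ to $w$, so it is onto. The last map sends $w$ to $w\cup w=Sq^1w$, which is the Bockstein of $w$ for $0\to\mathbb Z/2\to\mathbb Z/4\to\mathbb Z/2\to0$. It vanishes only if $w$ lifts to $H^1(Y;\mathbb Z/4)=\mathrm{Hom}(\mathbb Z/2,\mathbb Z/4)$. The elements of that group send the generator to $0$ or $2$, so they all reduce to $0$ mod $2$, and $w\ne0$ does not lift. Thus $w\cup w\neq0$ and the last map is injective. By exactness $H^1(\tilde Y;\mathbb F_2)=0$.

**Step 2: Betti numbers of $X$.** A loop in $X$ can be pushed off the lift of $S$, which has codimension 2, so $\pi_1(\tilde Y)\to\pi_1(X)$ is onto. Therefore $H^1(X;\mathbb F_2)=\mathrm{Hom}(\pi_1(X),\mathbb F_2)$ injects into $H^1(\tilde Y;\mathbb F_2)=0$. If $b_1(X)$ were positive, $\pi_1(X)$ would map onto $\mathbb Z$ and hence onto $\mathbb F_2$. So $b_1(X)=b_3(X)=0$. Now $\chi(X)=2\chi(S^4)-\chi(S)=4-\chi(S)$ gives $b_2(X)=2-\chi(S)$.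

**Step 3: the inequality.** The signature is (1), and $|\mathrm{sign}\,X|\le b_2(X)$ with equality exactly when the form is definite. $\blacksquare$

Here is what the construction is for. Suppose a knot $K\subset S^3$ bounds a surface $F\subset B^4$. Cap $F$ off with a well-understood surface $M$, with the same boundary, in a second ball. The branched cover $X$ of $S=F\cup M$ has rank and signature dictated by the numbers of $F$, and it contains the branched cover of the second ball along $M$, which we know. So a surface $F$ with prescribed numbers produces a closed 4-manifold with prescribed form containing a prescribed class, and such a manifold may fail to exist. Conversely, if we find a manifold $X$ with a suitable involution, its quotient can be cut in two, and one piece is a surface $F$. We use the first direction to exclude surfaces and the second to build them.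

## 2. Realizable pairs for $T(2,n)$

**Definition (normal Euler number with boundary).** Let $F\subset B^4$ be compact, connected, properly embedded, with $\partial F=K$ a knot. Take a generic section of the normal bundle of $F$ which on $K$ is the framing of linking number $0$. The signed count of its zeros is $e(F)$. Let $h(F)=b_1(F)$.

The framing of linking number $0$ does not depend on the orientation of $S^3$. So if $F,F'$ have the same boundary, the sections fit together in $S^4=B^4\cup(-B^4)$, and
$$e(F\cup F')=e(F)-e(F'), \tag{2}$$
the minus sign coming from the reversed orientation of the second ball.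

**Definition (realizable).** A pair of integers $(e,h)$ is realizable for $K$ if there is a smooth, compact, connected, non-orientable, properly embedded surface $F\subset B^4$ with $\partial F=K$ and $(e(F),h(F))=(e,h)$.

**Example: the bands $B_w$.** For $w$ odd let $B_w\subset S^3$ be the band with unknotted core and $w$ half twists. Then $\partial B_w=T(2,w)$, and $T(2,-w)$ is the mirror image of $T(2,w)$. Push $B_w$ into $B^4$. The inward radial direction is a nowhere zero normal section, which along $K=\partial B_w$ becomes the direction of the parallel $K'$ of $K$ inside $B_w$. If a framing of $K$ has linking number $j$, the zero count relative to it is $e(F)+j$ (for a trivial disk, this says that two parallel disks meet $j$ times). So $0=e(B_w)+\mathrm{lk}(K,K')$. Now $K\cup K'$ is four strands in a band with $w$ half twists. In one half twist every strand of $K$ crosses every strand of $K'$ once, which is $4$ crossings, all of the same sign. So $\mathrm{lk}(K,K')=4w/2=2w$ and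
$$e(B_w)=-2w,\qquad h(B_w)=1. \tag{3}$$
In particular $(-2n,1)$ is realizable for $T(2,n)$.

Allen (Theorem 1.4 of New York J. Math. 29 (2023) 1038–1059) proved the following for $T(2,n)$, $n>0$ odd. The pairs in
$$\{(-2n\pm2m,\,1+m+2l)\mid m,l\ge0\}\ \cup\ \{(2+2m,\,n+m)\mid m\ge0\}$$
are realizable. Here $(2,n)$ is counted as realizable: take the boundary connected sum of a minimal genus Seifert surface and the standard Möbius band with $e=2$. The theorem leaves undecided the following *unknown points*:

1. if $n\equiv1\pmod4$: $(4-2n+2m,\,1+m)$ for $0\le m<n-1$;
2. if $n\equiv3\pmod4$: $(8-2n+2m,\,3+m)$ for $0\le m<n-3$.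

All other pairs are not realizable. The question, from Kouki Sato, "Counterexamples to Allen's conjectures", arXiv:2407.12049 (2024), is whether all unknown points are realizable, for every odd $n>0$. The answer is no. To say precisely what we prove, put
$$P_n(m)=(4-2n+2m,\ 1+m),\qquad k=m+2 .$$
Item 2 with parameter $m$ is $P_n(m+2)$. So the unknown points are the $P_n(m)$ with $0\le m<n-1$ if $n\equiv1\pmod 4$, and those with $2\le m<n-1$ if $n\equiv3\pmod4$.

**Theorem A.** Let $n>0$ be odd and $m\ge0$. If $P_n(m)$ is realizable for $T(2,n)$, then $n$ is a sum of $m+2$ squares of integers.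

**Corollary.** If $n\equiv1\pmod4$ is not a sum of two squares ($n=21,33,57,69,77,\dots$), the unknown point $(4-2n,1)$ is not realizable. In particular $(-38,1)$ is not realizable for $T(2,21)$.

**Theorem B.** For odd $n\ge5$ let $\kappa(n)=\min\{a+b+2c : a,b,c\in\mathbb Z_{\ge0},\ a+4b+9c=n\}$. Then $P_n(m)$ is realizable for every $m\ge0$ with $m+2\ge\kappa(n)$.

## 3. The line $h=\frac e2+n-1$ and the first values of $n$

All the $P_n(m)$ lie on the line $h-\frac e2=n-1$, and $P_n(n-1)=(2,n)$. So the second family in Allen's list is the part $m\ge n-1$ of this line, and the question is how far down the line one can go.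

**Stabilization.** Take the internal connected sum of $F$ with the copy of $\mathbb{RP}^2\subset S^4$ with $e=+2$ from Section 1. Normal Euler numbers add and $b_1$ grows by $1$, so
$$(e,h)\ \text{realizable}\ \Longrightarrow\ (e+2,h+1)\ \text{realizable};\qquad P_n(m)\Rightarrow P_n(m+1). \tag{4}$$
Hence for each $n$ only the smallest realizable $m\geq 0$ matters.

For $n=1$ and $n=3$ the ranges are empty. For $n=5$ the unknown points are $(-6,1),(-4,2),(-2,3),(0,4)$, and by (4) all of them would follow from $(-6,1)$, a Möbius band for $T(2,5)$ with $e=-6$. For $n=7$ they are $(-6,3),(-4,4),(-2,5),(0,6)$, and all would follow from $(-6,3)$.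

Stabilizing the band $B_n$ does not help. Each sum with a standard $\mathbb{RP}^2$, $e=\pm2$, changes $h-\frac{e}{2}$ by $0$ or $2$. It starts at $1+n$ for $B_n$ and never decreases, while on our line it is $n-1$. The first point below $(2,n)$ is $P_n(n-2)=(0,n-1)$. A minimal genus Seifert surface of $T(2,n)$ has exactly these numbers, but it is orientable, so it does not count.

## 4. Where the signature inequality becomes an equality

To exclude points, the sensible first attempt is the inequality of Proposition 1. Suppose $F$ realizes $P_n(m)$, and let $M$ be $B_n$ pushed into a second ball. Put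
$$S=F\cup M\subset B^4\cup(-B^4)=S^4 .$$
It is closed and connected, and it is non-orientable because it contains a Möbius band. By (2) and (3),
$$e(S)=(4-2n+2m)+2n=2k,\qquad \chi(S)=(1-h(F))+0=-m=2-k. \tag{5}$$
Proposition 1 demands $|e(S)|\le 2(2-\chi(S))$, that is, $2k\le2k$. The inequality holds, with equality, for every $n$ and $m$, so it excludes nothing.

But equality carries information: by Proposition 1 the branched cover $X$ is definite. Closed smooth definite 4-manifolds are very restricted.

**Donaldson's theorem** (J. Differential Geom. 26 (1987)). If $X$ is a closed smooth negative definite 4-manifold, with no assumption on $\pi_1(X)$, the intersection form on $H_2(X;\mathbb Z)/\mathrm{Tors}$ is isomorphic to $\langle-1\rangle^{b_2(X)}$.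

So the number $n$ must be read off inside a diagonal lattice. It enters through the half of $X$ lying over $M$.

## 5. The intersection form of $W_{B_w}$

For $F\subset B^4$ let $W_F$ be the double cover of $B^4$ branched along $F$. It is well defined: $H_1(B^4\setminus F)$ is generated by the meridian, and counting intersections with $F$ mod $2$ gives the only homomorphism to $\mathbb Z/2$ that is nonzero on it.

**Fact (GL)** (Gordon–Litherland, Invent. Math. 47 (1978)). If $F$ is a connected surface in $S^3$ pushed into $B^4$, then $H_2(W_F)\cong H_1(F)$, and the intersection form is, up to a universal sign, $(\alpha,\beta)\mapsto\mathrm{lk}(\alpha,\tau\beta)$, where $\tau\beta$ is the double push-off of $\beta$ to both sides of $F$.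

**Lemma 2.** $W_{B_w}$ has $H_2\cong\mathbb Z$ with intersection form $(w)$.

**Step 1: the form is $(\varepsilon w)$ with a universal sign $\varepsilon$.** Let $\alpha$ be the core of $B_w$. Its double push-off is two strands around $\alpha$, twisting with the band. In each half twist $\alpha$ crosses both strands once, so $\mathrm{lk}(\alpha,\tau\alpha)=\pm 2w/2=\pm w$, with a sign that depends only on conventions.

**Step 2: an invariant that detects $\varepsilon$.** Let $F,F'\subset B^4$ have the same boundary $K$, and let $F$ or $F'$ be non-orientable. Apply (1) to $F\cup F'\subset B^4\cup(-B^4)$. Its branched cover is $W_F\cup(-W_{F'})$, so by Novikov additivity and (2),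
$$\mathrm{sign}\,W_F-\mathrm{sign}\,W_{F'}=-\tfrac12\big(e(F)-e(F')\big).$$
So $\mathrm{sign}\,W_F+\frac12e(F)$ takes the same value $s(K)$ on both surfaces.

**Step 3: the trefoil.** Compute $s(T(2,3))$ twice. A genus-one Seifert surface has $e=0$, and $b_2(W)=2$ by (GL), so $|s|\le2$. The band $B_3$ gives $s=\varepsilon-3$. Since $\varepsilon=-1$ would give $-4$, we have $\varepsilon=+1$. $\blacksquare$

As a check, $W_{B_1}$ has form $(1)$ and $e(B_1)=-2$, in agreement with $\mathbb{CP}^2$ covering $S^4$ along $\mathbb{RP}^2$ with $e=-2$.

## 6. Proof of Theorem A

Let $F$ realize $P_n(m)$, and let $S=F\cup M$ be as in Section 4.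

**Step 1: the form of $X$.** By (5) and Proposition 1, the double branched cover $X$ of $S$ has $b_2(X)=2-\chi(S)=k$ and $\mathrm{sign}\,X=-e(S)/2=-k$. So $X$ is a closed smooth negative definite 4-manifold, and by Donaldson's theorem $H_2(X)/\mathrm{Tors}$ has a basis $e_1,\dots,e_k$ with $e_i\cdot e_j=-\delta_{ij}$.

**Step 2: a class of square $-n$.** We have $X=W_F\cup(-W_M)$, with a minus sign because $M$ lies in $-B^4$. By Lemma 2, $-W_M$ has form $(-n)$. So the image in $H_2(X)/\mathrm{Tors}$ of a generator of $H_2(W_M)$ has square $-n$.

**Step 3: reading off $n$.** Write this image as $\sum a_ie_i$ with $a_i\in\mathbb Z$. Its square is $-\sum a_i^2$, so $n=a_1^2+\dots+a_k^2$ with $k=m+2$. $\blacksquare$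

For the Corollary take $m=0$; then $n$ would be a sum of two squares. For $n=21$, subtracting the squares up to $21$ gives $21-\{0,1,4,9,16\}=\{21,20,17,12,5\}$, which contains no square. Since $21\equiv1\pmod4$, the point $P_{21}(0)=(-38,1)$ is an unknown point, and it is not realizable. By Landau's theorem the sums of two squares have density $0$, so $(4-2n,1)$ is non-realizable for a density-one set of $n\equiv1\pmod4$.

Theorem A says nothing about the other unknown points. An odd number is a sum of three squares unless it is $\equiv7\pmod8$ (Legendre), so every $n\equiv1\pmod4$ is a sum of three squares. Every $n$ is a sum of four (Lagrange). For $n\equiv3\pmod4$ the unknown points have $k\ge4$. So among unknown points only those with $m=0$ and $n\equiv1\pmod 4$ can be excluded this way. For the rest we try to build surfaces.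

## 7. Real spheres and the surfaces they cut out

The plan is to reverse Section 6. A class $(a_1,\dots,a_k)$ in $\#_k\mathbb{CP}^2$ has square $\sum a_i^2$. Suppose it is represented by a sphere $\Sigma$ that is symmetric under an involution with quotient $S^4$. A neighborhood of $\Sigma$ should go down to a ball containing $B_n$, and the complementary ball should contain the surface $F$ we want. Here $X$ is positive definite, and an orientation reversal at the end matches the signs.

**Definition (real manifold, real sphere).** A *real manifold* $(X,c)$ is a closed oriented 4-manifold with an orientation-preserving involution $c$ whose fixed set $P$ is a nonempty surface. A *real sphere* in it is an embedded oriented sphere $\Sigma\subset X$ with $c(\Sigma)=\Sigma$ such that $c|_\Sigma$ is an orientation-reversing involution whose fixed set is a circle $C$.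

**Example.** $(\mathbb{CP}^2,\mathrm{conj})$ is a real manifold with $P=\mathbb{RP}^2$. A complex line with real equation is a real sphere of square $1$ in it, and $C$ is its real locus.

*The quotient.* On the normal planes of $P$, $c$ acts by $-1$. Fix a $c$-invariant tubular neighborhood of $P$ and use $z\mapsto z^2$ on its fibers. This makes $X/c$ a smooth manifold over which $X$ is a double cover branched along the image of $P$. Different tubular neighborhoods give diffeomorphic pairs. An invariant hypersurface $H$ transverse to $P$ has a smooth image in $X/c$ if, near $P$, it is a union of fibers of the tubular neighborhood. We arrange this by choosing shapes. Fix once and for all a convex compact region $R\subset\mathbb R^2$ with smooth boundary, symmetric in both coordinate axes, whose boundary near the first axis consists of the two vertical segments $\{\pm1\}\times[-\delta,\delta]$. It replaces the round disk.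

*Along $C$.* At a point of $C$, $c$ has eigenvalues $+1,-1$ on $T\Sigma$. Its fixed set is 2-dimensional, so it also has eigenvalues $+1,-1$ on the normal bundle $\nu$ of $\Sigma$. Let $\ell,\ell'\subset\nu|_C$ be the line bundles for $+1$ and $-1$, so $\nu|_C=\ell\oplus\ell'$. In an invariant tubular neighborhood $N$ of $\Sigma$, a fixed point lies over $C$ and in the $+1$ direction. So $P\cap N$ is the interval bundle $D(\ell)$, and $\ell$ is the normal bundle of $C$ in $P$.

**Lemma 3.** Let $\Sigma$ be a real sphere with $\Sigma\cdot\Sigma=d$ odd, and let $N$ be an invariant tubular neighborhood. Then $(N/c,\,P\cap N)\cong(B^4,\ B_d\text{ pushed in})$.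

The circle $C$ separates $\Sigma$ into two sides interchanged by $c$. Let $A=C\times[-1,1]\subset\Sigma$ be a neighborhood of $C$ with $c(x,t)=(x,-t)$, and let $\Delta_\pm$ be the two disks of $\Sigma\setminus\mathrm{int}A$, with $\partial\Delta_\pm=C\times\{\pm1\}$. Take an invariant metric and metric connection on $\nu$ and transport from $t=0$ along the $t$-lines. This identifies $\nu|_A$ with the pull-back of $\ell\oplus\ell'$. Since $c$ preserves the connection, it becomes
$$c(x,t,\lambda,\mu)=(x,-t,\lambda,-\mu),\qquad\lambda\in\ell_x,\ \mu\in\ell'_x .$$
Coordinates in $\ell_x$ and $\ell'_x$ are defined up to sign, so $R$ defines a region in each $\ell_x\oplus\ell'_x$. Take $N|_A=\{(\lambda,\mu)\in R,\ |t|\le1\}$, extend this over $\Delta_+$ to a star-shaped neighborhood of the zero section, and transport it to $\Delta_-$ by $c$. Over $A$ the fibers of the tubular neighborhood of $P$ are the $(t,\mu)$-planes. Near $P$ the boundary of $N$ is $\{\lambda=\pm1\}$, which is a union of such fibers.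

**Step 1: $D(\ell)$ is a Möbius band.** We compute $d$ mod $2$ with an equivariant section of $\nu$. Let $\lambda(x)$ be a section of $\ell$ with transverse zeros, and let $\rho(x)$ be a section of $\ell'$ that is nonzero at those zeros. On $A$ put $s(x,t)=\lambda(x)+t\rho(x)$. Then $c(s(x,t))=\lambda(x)-t\rho(x)=s(x,-t)$, so $s$ is equivariant. Its zeros on $A$ are the zeros of $\lambda$ on $C$, and they are transverse. Extend $s$ generically over $\Delta_+$ and by $c$ over $\Delta_-$. The zeros off $C$ come in pairs, so
$$d\equiv\#\{\text{zeros of }\lambda\}\equiv w_1(\ell)[C]\pmod2 .$$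
As $d$ is odd, $\ell$ is non-orientable.

**Step 2: $Q=N|_A/c$ is $S^1\times B^3$.** In the quotient use
$$(t,\lambda,\mu)\ \mapsto\ (\lambda,p,q)=(\lambda,\ t^2-|\mu|^2,\ 2t\mu)\in\ell\oplus\mathbb R\oplus\ell' ,$$
which is squaring in the $(t,\mu)$-plane. Scaling $(t,\lambda,\mu)$ by $r$ becomes $(\lambda,p,q)\mapsto(r\lambda,r^2p,r^2q)$. The fiber $[-1,1]\times R$ is convex with $0$ in its interior, so each orbit of this scaling leaves the image exactly once, transversally after rounding the corners at $t=\pm1$. Sliding along the orbits identifies $Q$ with the disk bundle of $\ell\oplus\mathbb R\oplus\ell'=\mathbb R\oplus\nu|_C$. Since $\nu|_C$ is an oriented plane bundle over a circle, it is trivial. A trivialization gives $Q\cong S^1\times B^3$ and $\partial Q\cong S^1\times S^2$, where the poles of $S^2$ are the directions $\pm1$ of the summand $\mathbb R$.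

**Step 3: $N/c$ is a ball.** The involution interchanges $N|_{\Delta_+}$ and $N|_{\Delta_-}$, so $N/c=Q\cup N|_{\Delta_+}$ with $N|_{\Delta_+}\cong\Delta_+\times D^2$. This is a 2-handle attached along a neighborhood of the image $\mathbf a$ of $\{t=1,\lambda=\mu=0\}$, which is the section $(0,1,0)$. So $\mathbf a=S^1\times\{\text{north pole}\}$. It meets $\{pt\}\times S^2$ once, hence the 2-handle cancels the 1-handle of $Q$, whatever its framing, and $N/c\cong B^4$.

**Step 4: $P\cap N$ is a pushed-in band $B$.** The image in $Q$ of the slice $t=0$ is the set of $(\lambda,-|\mu|^2,0)$ with $(\lambda,\mu)\in R$. In each fiber over $C$ it is a half-disk in the $(\lambda,p)$-plane. Its upper side $p=0$ is the fiber of $P\cap N=D(\ell)$. The rest of its boundary is the fiber of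
$$B=\{(\lambda,-|\mu|^2,0):(\lambda,\mu)\in\partial R\}\subset\partial(N/c) .$$
Near its ends $B$ is $\{\lambda=\pm1,\ p\le0,\ q=0\}$, so $B$ is a smooth surface with $\partial B=\partial D(\ell)$. Sweep across the half-disks, keeping endpoints fixed and respecting $\lambda\mapsto-\lambda$. This is an isotopy rel boundary from $D(\ell)$ to $B$ whose surfaces, before the end, have interiors inside $N/c$. So $P\cap N$ is $B$ pushed in. Moreover $B$ lies over $t=0$, away from the 2-handle, and by Step 1 it is a Möbius band.

**Step 5: the core of $B$ is an unknot.** The core $\mathbf b$ of $B$ is the part with $\lambda=0$. There $p<0$ and $q=0$, so in $\partial Q\cong S^1\times S^2$ it is $S^1\times\{\text{south pole}\}$. Let $V$ be $\partial Q$ minus an open neighborhood of $\mathbf a$; it is a solid torus with core $\mathbf b$, and $S^3=\partial(N/c)=V\cup(\Delta_+\times\partial D^2)$. The curve $\partial\Delta_+\times\{pt\}\subset\partial V$ is a parallel of $\mathbf a$. It runs once along $S^1$, so it cobounds an annulus in $V$ with $\mathbf b$. This annulus together with $\Delta_+\times\{pt\}$ is an embedded disk bounded by $\mathbf b$. An embedded Möbius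 band with unknotted core is determined up to isotopy by its number of half twists, so $B=B_w$ for some odd $w$.

**Step 6: $w=d$.** $N$ is the double cover of $N/c\cong B^4$ branched along the pushed-in $B_w$, so $N\cong W_{B_w}$ and its form is $(w)$ by Lemma 2. On the other hand $H_2(N)$ is generated by $[\Sigma]$, so its form is $(d)$. Hence $w=d$. $\blacksquare$

**Lemma 4.** Let $(X,c)$ be real with $X\cong\#_k\mathbb{CP}^2$, $X/c\cong S^4$, $P\cong\#_k\mathbb{RP}^2$, and let $\Sigma$ be a real sphere with $\Sigma^2=n$ odd, $n>0$. Suppose $P$ contains a closed curve $g$ with $w_1(P)[g]=1$ and $g\cdot C=0\in\mathbb F_2$. Then $P_n(k-2)$ is realizable for $T(2,n)$.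

**Step 1: the complementary surface.** By Lemma 3, $N/c\subset S^4$ is a smooth ball meeting $P$ in a pushed-in $B_n$. By the disk theorem (Palais–Cerf) its complement is also a ball, and it meets $P$ in $F=P\setminus\mathrm{int}\,D(\ell)$. Since $D(\ell)$ is a Möbius band, $F$ has one boundary circle. Since $P$ is connected, every component of $F$ must touch that circle, so $F$ is connected. From $\chi(F)=\chi(P)-0=2-k$ we get $h(F)=1-\chi(F)=k-1$.

**Step 2: $F$ is non-orientable.** This is where $g$ is used. Suppose $w_1(P)|_F=w_1(F)=0$. In the exact sequence $H^1(P,F)\to H^1(P)\to H^1(F)$ over $\mathbb F_2$, $w_1(P)$ then comes from $H^1(P,F)\cong H^1(D(\ell),\partial D(\ell))\cong\mathbb F_2$. The generator of this group maps to the Poincaré dual of $C$. As $w_1(P)\ne0$, it would be the dual of $C$, and then $w_1(P)[g]=g\cdot C=0$, a contradiction.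

**Step 3: the Euler number.** By (1), $e(P)=-2\,\mathrm{sign}\,X=-2k$ in $S^4$. Both balls carry the orientation of $S^4$, so $e(P)=e(B_n)+e(F)$ and $e(F)=-2k+2n$. The ball containing $F$ induces the opposite orientation on $S^3$, so there $\partial F=T(2,-n)$. Reversing the orientation of this ball gives a surface bounded by $T(2,n)$ with
$$(e,h)=(2k-2n,\ k-1)=P_n(k-2).\qquad\blacksquare$$

## 8. Lines, conics and the nodal cubic

We now produce real spheres, starting with a way to add them.

**Equivariant connected sum.** Let $(X_i,c_i,\Sigma_i)$, $i=1,2$, be real manifolds with real spheres. Near a point of $C_i$, $c_i$ has eigenvalues $+1,-1$ on both $T\Sigma_i$ and $\nu$. So the triple is equivariantly $(\mathbb C^2,\text{conjugation},\mathbb C\times0)$ with coordinates $(z,w)$, and the coordinates can be chosen compatible with the orientations of $X_i$ and $\Sigma_i$. Let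
$$\mathcal D=\{(z,w):(|\mathrm{Re}(z,w)|,|\mathrm{Im}(z,w)|)\in R\},$$
and remove the interior of a small multiple $\epsilon\mathcal D$ on each side. This is a ball with smooth boundary, invariant under conjugation. Near the real plane its boundary is $\{|\mathrm{Re}(z,w)|=\epsilon\}$, a union of fibers, so its image in the quotient is smooth. That image is a ball, by the scaling argument in Step 2 of Lemma 3. Glue the two boundaries by $\psi(z,w)=(\bar z,w)$, with radial collars. The map $\psi$ preserves $\mathcal D$, commutes with conjugation, preserves $\mathbb C\times 0$, and reverses the orientations of the 3-sphere and of its circle in $\mathbb C\times0$. So we get a real manifold $X_1\#X_2$ with fixed set $P_1\#P_2$, quotient $(X_1/c_1)\#(X_2/c_2)$, and a real sphere $\Sigma_1\#\Sigma_2$, compatibly oriented, with fixed circle $C_1\#C_2$ and square $\Sigma_1^2+\Sigma_2^2$. If a curve $g$ in $P_1$ or $P_2$ meets $C_i$ in finitely many points, we choose the sum point off $g$. Then $w_1[g]$ and $g\cdot C$ are unchanged.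

**Real lines, and why they are not enough.** A real line has square $1$. The sum of $n$ of them has square $n$ in $\#_n\mathbb{CP}^2$, so $k=n$, and Lemma 4 would give $P_n(n-2)=(0,n-1)$. But $H_1(P;\mathbb F_2)$ is generated by real lines $g_1,\dots,g_n$, one in each $\mathbb{RP}^2$, and $g_i\cdot C=1=w_1(P)[g_i]$ for every $i$. So $C$ is dual to $w_1(P)$, no curve $g$ exists, and $F$ is orientable, because $w_1(P)$ is dual to $C$ and $C$ is disjoint from $F$. This $F$ has the numbers of the Seifert surface, as in Section 3. The construction fails exactly at the hypothesis about $g$.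

**Real conics.** The conic $x^2+y^2=z^2$ is a real sphere of square $4$ whose $C$ is its real locus. The real line $z=0$ contains no real point of the conic, since $x^2+y^2=0$ has only the zero solution. So $g=\{z=0\}\subset\mathbb{RP}^2$ satisfies $w_1[g]=1$ and is disjoint from $C$. A conic therefore supplies the curve $g$ and also replaces four lines.

**The nodal cubic.** A square $9$ for a single $\mathbb{CP}^2$ is not available from smooth curves: a smooth plane curve of degree $d$ has genus $(d-1)(d-2)/2$, so a smooth cubic is a torus. A cubic with a node is the image of a sphere, but it is not embedded. The usual blow-up removes the node at the price of a summand of the wrong sign, and gives the class $(3,-2)$ of square $9-4=5$ in $\mathbb{CP}^2\#\overline{\mathbb{CP}^2}$. Instead we use a second $\mathbb{CP}^2$ of the right sign, and let the two branches continue along two lines with opposite orientations.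

**Step 1: the curve.** Let $E:\ y^2z=x^2(x+z)$, parametrized by
$$[s:t]\mapsto[\,s(t^2-s^2):t(t^2-s^2):s^3\,].$$
Indeed $y^2z$ and $x^2(x+z)$ both become $t^2s^3(t^2-s^2)^2$. For $s=1$ the map is $(t^2-1,\,t(t^2-1))$ in the chart $z=1$, with derivative $(2t,3t^2-1)\neq0$. Near $[0:1]$, with $t=1$, $x/y=s$ has derivative $1$. So it is an immersion. For $x\ne0$ the parameter is $t/s=y/x$; the only point with $s=0$ goes to $[0:1:0]$; and $t/s=\pm1$ both go to the node $p=[0:0:1]$. So it is injective apart from this double point.

**Step 2: coordinates at the node.** In the chart $z=1$ put $u=y-x\sqrt{1+x}$ and $v=y+x\sqrt{1+x}$. To first order these are $y-x$ and $y+x$, so near $p$ they are holomorphic coordinates. Since $uv=y^2-x^2(1+x)$, we have $E=\{uv=0\}$ there. The power series of $\sqrt{1+x}$ is real, so conjugation is $(u,v)\mapsto(\bar u,\bar v)$.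

**Step 3: the gluing.** Let $\mathcal B$ be $\epsilon\mathcal D$ in the coordinates $(u,v)$. In a second $\mathbb{CP}^2$ take $L_1=\{x=0\}$ and $L_2=\{y=0\}$, which meet in $q=[0:0:1]$. Use coordinates $(u,v)=(x/z,y/z)$ there, and let $\mathcal B'$ be $\epsilon\mathcal D$ in them. So $L_1=\{u=0\}$ and $L_2=\{v=0\}$. Glue the complements of the interiors by $\psi(u,v)=(\bar u,v)$. It reverses the orientation of the 3-sphere, commutes with conjugation, and preserves $\{u=0\}$ and $\{v=0\}$. This gives a real manifold with $X=\mathbb{CP}^2\#\mathbb{CP}^2$ and $P=\mathbb{RP}^2\#\mathbb{RP}^2$. Each half of $X/c$ is $S^4$ minus an open ball, hence a ball, and two 4-balls glued along $S^3$ form $S^4$ by Cerf.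

**Step 4: the sphere.** Let $\Sigma=(E\setminus\mathcal B)\cup(L_1\setminus\mathcal B')\cup(L_2\setminus\mathcal B')$. The first piece is $\mathbb{CP}^1$ minus disks about $t/s=\pm1$, an annulus. The other two pieces are disjoint disks, because $L_1\cap L_2=\{q\}\subset\mathcal B'$. So $\Sigma$ is an embedded $c$-invariant sphere, and $c$ is antiholomorphic on each piece, hence orientation-reversing on $\Sigma$. Its fixed set consists of the two arcs of $\mathbb{RP}^1$ left after removing intervals about $t/s=1$ and $t/s=-1$, and one arc in each $L_i$. Each arc in $L_i$ joins the two ends at one of these two parameter values, that is, one end of each arc of $\mathbb{RP}^1$. So the fixed set is one circle $C$, and $\Sigma$ is a real sphere.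

**Step 5: the class is $(3,0)$.** Orient $\Sigma$ by the complex orientation of $E$. The boundary of $E\setminus\mathcal B$ on each branch is the standard circle with reversed orientation. On $\{v=0\}$, $\psi$ is $u\mapsto\bar u$, and the image is the standard circle of $L_2$. With its complex orientation, $L_2\setminus\mathcal B'$ has boundary the reversed standard circle. Glued pieces must induce opposite orientations on the common circle, so $L_2$ enters with its complex orientation. On $\{u=0\}$, $\psi$ is the identity $v\mapsto v$, the image is the reversed circle, and $L_1$ enters with the opposite orientation. Intersecting with a line in each summand, away from the balls, gives $[\Sigma]=(3,\,1-1)=(3,0)$ and $\Sigma^2=9$.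

**Step 6: the curve $g$.** Take the real line $z=0$ in the second $\mathbb{CP}^2$, which misses $\mathcal B'$. Its real locus $g\subset P$ has $w_1(P)[g]=1$. It meets $C$ transversally in the two points $[0:1:0]\in L_1$ and $[1:0:0]\in L_2$, so $g\cdot C=0\in\mathbb F_2$. Thus the cubic block has square $9$, uses two copies of $\mathbb{CP}^2$, and comes with a curve $g$ as in Lemma 4.

## 9. Proof of Theorem B, and the values of $\kappa$

**Step 1: choosing the blocks.** Let $n\ge5$ be odd, and let $n=a+4b+9c$ with $a+b+2c=\kappa(n)=:k$. Here $k\ge2$, because cost $1$ gives only the numbers $1$ and $4$. Also $b+c\ge1$: otherwise $a=n\ge5$, and replacing four $1$'s by one $4$ would lower the cost by $3$.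

**Step 2: summing.** Form the equivariant connected sum of $a$ real lines, $b$ real conics and $c$ cubic blocks. It has $X=\#_k\mathbb{CP}^2$ and $P=\#_k\mathbb{RP}^2$. Its quotient $X/c$ is a connected sum of copies of $S^4$, hence $S^4$. It contains a real sphere of square $a+4b+9c=n$. Since $b+c\ge1$, a conic or a cubic block supplies a curve $g$ with $w_1(P)[g]=1$ and $g\cdot C=0$, which persists if the sum points are chosen off it.

**Step 3: conclusion.** By Lemma 4, $P_n(\kappa(n)-2)$ is realizable. By stabilization (4), so is $P_n(m)$ for every $m$ with $m+2\ge\kappa(n)$. $\blacksquare$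

A conic plus a line ($n=5$, $k=2$) gives a Möbius band for $T(2,5)$ with $e=-6$, the surface wanted in Section 3. The cubic block alone ($n=9$, $k=2$) gives a Möbius band for $T(2,9)$ with $e=-14$. The first values of $\kappa$, with optimal decompositions, are
$$\begin{array}{c|ccccccccc}
n&5&7&9&11&13&15&17&19&21\\ \hline
\text{decomposition}&4{+}1&4{+}1{+}1{+}1&9&9{+}1{+}1&9{+}4&9{+}4{+}1{+}1&9{+}4{+}4&9{+}9{+}1&9{+}4{+}4{+}4\\
\kappa(n)&2&4&2&4&3&5&4&5&5
\end{array}$$
where each $9$ costs $2$. From Theorems A and B we read off the following.

- All unknown points are realizable for $n=5,7,9,11$: for $n=5,9$ they start at $m=0=\kappa(n)-2$, and for $n=7,11$ at $m=2=\kappa(n)-2$. There are none for $n=1,3$. So all unknown points are realizable for $n\le11$.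
- If $n\equiv1\pmod4$, $n\ge5$, the choice $a=1$, $b=(n-1)/4$, $c=0$ shows $\kappa(n)\le(n+3)/4$, so the item 1 points with $m\ge(n-5)/4$ are realizable.
- If $n\equiv3\pmod4$, $n\ge7$, the choice $a=3$, $b=(n-3)/4$, $c=0$ shows $\kappa(n)\le(n+9)/4$. So $P_n(m)$ is realizable for $m\ge(n+1)/4$, that is, the item 2 points with parameter at least $(n-7)/4$ are realizable.
- In general $\kappa(n)\le2\lfloor n/9\rfloor+4$: use $\lfloor n/9\rfloor$ nines, and note that the remainders $0,\dots,8$ cost $0,1,2,3,1,2,3,4,2$ with ones and fours.
- For $n=21$, $P_{21}(0)$ is not realizable, and $P_{21}(m)$ is realizable for $m\ge3$.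

The two theorems do not settle every unknown point. Those left undecided here are the unknown $P_n(m)$ with $m+2<\kappa(n)$ that Theorem A does not exclude. For $n<21$ they are $P_{13}(0)$, $P_{15}(2)$, $P_{17}(0)$, $P_{17}(1)$ and $P_{19}(2)$. For instance $13=4+9$ and $17=1+16$ are sums of two squares, so Theorem A allows $P_{13}(0)$ and $P_{17}(0)$, while the spheres built above give only $P_{13}(m)$ for $m\ge1$ and $P_{17}(m)$ for $m\ge2$.
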